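\title{Contracting regular branch groups with the congruence subgroup property need not be conjugacy separable}

\begin{abstract}
Bishop, Ferov and Pengitore asked whether every contracting regular branch group with the congruence subgroup property is hereditarily conjugacy separable. We show that the answer is no. For every $d\ge 5$ we construct a finitely generated group with these three properties, acting on the $d$-regular rooted tree, none of whose finite-index subgroups is conjugacy separable. We also give a condition on the nucleus that is necessary for hereditary conjugacy separability and, for torsion groups, equivalent to it.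
\end{abstract}

\section{The question and the results}\label{sec:intro}

Two elements $f,g$ of a group $G$ are \emph{conjugate in every finite quotient} of $G$ if $\pi(f)$ and $\pi(g)$ are conjugate for every homomorphism $\pi$ of $G$ onto a finite group. The group $G$ is \emph{conjugacy separable} if this happens only for conjugate elements, that is, if for any two non-conjugate $f,g\in G$ there is a homomorphism $\pi$ onto a finite group such that $\pi(f)$ and $\pi(g)$ are not conjugate. It is \emph{hereditarily conjugacy separable} if every subgroup of finite index is conjugacy separable. The case $g=1$ of the definition is residual finiteness: finite quotients distinguish every nontrivial element from the identity. Conjugacy separability asks them to distinguish conjugacy classes.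

Groups acting on rooted trees come with a natural supply of finite quotients. Let $d\ge2$ and $X=\{0,1,\dots,d-1\}$. The vertices of the $d$-regular rooted tree $T_d$ are the finite words over $X$; the words of length $n$ form \emph{level} $n$, and the \emph{children} of a vertex $v$ are the words $vx$ with $x\in X$. An automorphism of $T_d$ is a bijection of the set of words that preserves lengths and prefixes. Let $G\le\operatorname{Aut}(T_d)$. The \emph{level stabilizer} $\operatorname{Stab}_G(n)$ consists of the elements that fix every vertex of level $n$. It is a normal subgroup of finite index, and the level stabilizers intersect trivially, so $G$ is residually finite. For $g\in\operatorname{Aut}(T_d)$ and a vertex $v$, the \emph{section} $g|_v$ is the automorphism of $T_d$ defined by $g(vw)=g(v)\,g|_v(w)$; it records what $g$ does below $v$. The group $G$ is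
\begin{itemize}
\item \emph{self-similar} if $g|_v\in G$ for all $g\in G$ and all vertices $v$; then $\psi\colon\operatorname{Stab}_G(1)\to G^d$, $g\mapsto(g|_0,\dots,g|_{d-1})$, is an embedding;
\item \emph{level-transitive} if it acts transitively on every level;
\item \emph{regular branch} if it is self-similar and level-transitive and has a finite-index subgroup $K$ with $K^d=K\times\dots\times K\subseteq\psi(K\cap\operatorname{Stab}_G(1))$; then $K^d$ has finite index in $G^d$, and we say that $G$ is regular branch \emph{over $K$};
\item \emph{contracting} if it is self-similar and there is a finite set $\mathcal N\subseteq G$ such that for every $g\in G$ there is $n$ with $g|_v\in\mathcal N$ for all $v$ of length at least $n$; we call any such set a \emph{nucleus} of $G$ and do not require it to be minimal.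
\end{itemize}
Finally, $G$ has the \emph{congruence subgroup property} (CSP) if every subgroup of finite index contains a level stabilizer. The following question was posed in \cite{BFP}.

\begin{quote}
\emph{Is every contracting regular branch group with the congruence subgroup property hereditarily conjugacy separable?}
\end{quote}

The three hypotheses fit together in a way that suggests a positive answer. For $S\subseteq\operatorname{Aut}(T_d)$ let $\overline S$ denote the closure of $S$: the set of automorphisms $t$ such that for every $n$ some element of $S$ agrees with $t$ on level $n$. Under CSP, finite quotients see only the action on finite levels, and two elements are conjugate in every finite quotient of $G$ exactly when they are conjugate in $\overline G$ (Lemma~\ref{lem:closure}). So one has to replace a conjugator $h\in\overline G$ by a conjugator in $G$. On a deep level the equation $hfh^{-1}=g$ splits into equations between sections; contraction should place these sections in the finite set $\mathcal N$; and branching should allow one to assemble solutions found separately below different vertices into one element of $G$. For groups of finitary automorphisms,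 where $\mathcal N=\{1\}$, this program works in a few lines (Example~\ref{ex:finitary}). What it does not explain is why two elements of $\mathcal N$ that are conjugate in $\overline G$ should be conjugate in $G$: an element of $\mathcal N$ may reappear as its own section, and then passing to a deeper level gains nothing. This is where the counterexample lives.

\begin{theorem}\label{thm:A}
Let $d\ge5$. There is a finitely generated perfect group $G\le\operatorname{Aut}(T_d)$ that is self-similar, level-transitive, regular branch over $K=G$ with $\psi(\operatorname{Stab}_G(1))=G^d$, contracting, and has CSP, such that: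
\begin{itemize}
\item[(1)] $G$ has two elements of finite order that are not conjugate in $G$ but are conjugate in every finite quotient of $G$. So $G$ is not conjugacy separable, hence not hereditarily conjugacy separable.
\item[(2)] No finite-index subgroup of $G$ is conjugacy separable.
\end{itemize}
\end{theorem}

For elements of finite order the nucleus is the only obstruction. A regular branch group is always regular branch over a normal subgroup (Lemma~\ref{lem:normal}). Let $G$ be contracting with nucleus $\mathcal N$ and regular branch over $K\trianglelefteq G$, and consider the following condition.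
\begin{itemize}
\item[(N)] If $f,g\in\mathcal N$, $h\in\overline G$ and $hfh^{-1}=g$, then there is $h'\in G\cap h\overline K$ with $h'fh'^{-1}=g$.
\end{itemize}
Since $\overline K$ has finite index in $\overline G$, this is a finite list of conditions, one for each pair $f,g\in\mathcal N$ and each coset of $\overline K$. For $K=G$ it says that elements of $\mathcal N$ that are conjugate in $\overline G$ are conjugate in $G$.

\begin{theorem}\label{thm:B}
Let $G\le\operatorname{Aut}(T_d)$ be contracting with nucleus $\mathcal N$ and regular branch over a normal subgroup $K$, and suppose that $G$ has CSP.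
\begin{itemize}
\item[(i)] If $G$ is hereditarily conjugacy separable, then \textup{(N)} holds.
\item[(ii)] If \textup{(N)} holds, then for every finite-index subgroup $H\le G$, any two elements of $H$ of finite order that are conjugate in every finite quotient of $H$ are conjugate in $H$.
\end{itemize}
In particular, if $G$ is a torsion group, then $G$ is hereditarily conjugacy separable if and only if \textup{(N)} holds.
\end{theorem}

We make no claim about counterexamples on $T_d$ for $d\in\{2,3,4\}$, nor about elements of infinite order in Theorem~\ref{thm:B}(ii).

\section{Sections, closures and finite quotients}\label{sec:prelim}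

\subsection*{Computing with sections}
Automorphisms act on the left, and $[p,q]=pqp^{-1}q^{-1}$. The definition of a section gives
\begin{equation}\label{eq:sec}
(gh)|_v=g|_{h(v)}\,h|_v,\qquad (g^{-1})|_{g(v)}=(g|_v)^{-1},\qquad g|_{vw}=(g|_v)|_w .
\end{equation}
Consequently, a group is self-similar as soon as the first-level sections of its generators lie in it. An automorphism is determined by its action on level $n$ and its sections at the vertices of level $n$. These data can be chosen independently: given $h$ and automorphisms $t_u$ for $|u|=n$, the rule $uw\mapsto h(u)\,t_u(w)$, together with the action of $h$ on shorter words, defines an automorphism that agrees with $h$ on level $n$ and has sections $t_u$.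

The \emph{vertex permutation} of $g$ at $v$ is the permutation of $X$ induced by $g|_v$ on level $1$. A permutation $a$ of $X$ is identified with the \emph{rooted} automorphism $xw\mapsto a(x)w$, whose sections at nonempty words are trivial. We write $(g_0,\dots,g_{d-1})$ for the automorphism that fixes level $1$ and has section $g_x$ at $x$; such tuples multiply coordinatewise. For $|v|=n$, let $\iota_v(g)$ be the automorphism that fixes level $n$, has section $g$ at $v$, and has trivial sections at the other vertices of level $n$. The map $\iota_v$ is an injective homomorphism, $\iota_{vw}=\iota_v\circ\iota_w$, the images of $\iota_u$ and $\iota_v$ commute for distinct $u,v$ of the same level, and every $t$ fixing level $n$ equals $\prod_{|u|=n}\iota_u(t|_u)$. If $t$ fixes level $n$ and $|v|=n$, then \eqref{eq:sec} gives $(ktk^{-1})|_{k(v)}=k|_v\,t|_v\,(k|_v)^{-1}$ for every $k\in\operatorname{Aut}(T_d)$. In particular,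
\begin{equation}\label{eq:conj}
k\,\iota_v(g)\,k^{-1}=\iota_{k(v)}\bigl(k|_v\,g\,(k|_v)^{-1}\bigr),
\end{equation}
and conjugating a tuple by a rooted automorphism $a$ moves the entry in position $x$ to position $a(x)$.

\subsection*{Closures}
Declare $t_j\to t$ if for every $n$ the automorphisms $t_j$ and $t$ agree on level $n$ for all large $j$. This is the topology of $\operatorname{Aut}(T_d)$ as the inverse limit of the finite groups induced on the levels. It makes $\operatorname{Aut}(T_d)$ a compact metrizable group, and $\overline S$ is the closure of $S$ in it; the closure of a subgroup is a subgroup. Section maps are continuous: if $t,t'$ agree on level $|v|+n$, then $t|_v,t'|_v$ agree on level $n$.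

\begin{lemma}\label{lem:closure}
Let $G\le\operatorname{Aut}(T_d)$ and let $H\le G$ have finite index.
\begin{itemize}
\item[(a)] $\overline G=G\,\overline H=\overline H\,G$. If $H\trianglelefteq G$, then $\overline H\trianglelefteq\overline G$. If $G$ is self-similar, then so is $\overline G$.
\item[(b)] If $G$ has CSP, then $\overline H\cap G=H$.
\item[(c)] If $G$ has CSP, then $f,g\in H$ are conjugate in every finite quotient of $H$ if and only if $hfh^{-1}=g$ for some $h\in\overline H$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) If $G=g_1H\cup\dots\cup g_rH$, then $g_1\overline H\cup\dots\cup g_r\overline H$ is a closed subset of $\overline G$ containing $G$, so it equals $\overline G$; the same holds for right cosets. Let $H\trianglelefteq G$, $t\in\overline G$, $s\in\overline H$. If $g\in G$ and $k\in H$ agree with $t$ and $s$ on level $n$, then $gkg^{-1}\in H$ agrees with $tst^{-1}$ on level $n$; hence $tst^{-1}\in\overline H$. The last claim follows from the continuity of sections.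

(b) Let $t\in\overline H\cap G$ and $\operatorname{Stab}_G(n)\le H$. Some $k\in H$ agrees with $t$ on level $n$, so $k^{-1}t\in\operatorname{Stab}_G(n)\le H$.

(c) Suppose that $f,g$ are conjugate in every finite quotient of $H$. The quotient $H/\operatorname{Stab}_H(n)$ yields $k_n\in H$ such that $k_nfk_n^{-1}$ and $g$ agree on level $n$; thus $k_nfk_n^{-1}\to g$. By compactness a subsequence of $(k_n)$ converges to some $h\in\overline H$, and $hfh^{-1}=g$ by continuity. Conversely, let $hfh^{-1}=g$ with $h\in\overline H$, and let $M\trianglelefteq H$ have finite index. Then $M$ has finite index in $G$, so $\operatorname{Stab}_G(n)\le M$ for some $n$ by CSP. If $k\in H$ agrees with $h$ on level $n$, then $kfk^{-1}g^{-1}\in\operatorname{Stab}_G(n)\le M$, so $f$ and $g$ are conjugate in $H/M$.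
\end{proof}

\subsection*{Perfect groups that branch over themselves}
CSP is a statement about all finite-index subgroups, and we need a way to verify it. For perfect groups with the strongest form of branching, a double commutator does this.

\begin{lemma}\label{lem:csp}
Let $G\le\operatorname{Aut}(T_d)$ be self-similar and transitive on level $1$, and suppose that $\iota_x(G)\le G$ for all $x\in X$.
\begin{itemize}
\item[(a)] For every $n$, the group $\operatorname{Stab}_G(n)$ is generated by the subgroups $\iota_v(G)$, $|v|=n$. Moreover $\psi(\operatorname{Stab}_G(1))=G^d$ and $G$ is level-transitive, so $G$ is regular branch over $G$.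
\item[(b)] If $G$ is perfect, then every nontrivial normal subgroup of $G$ contains a level stabilizer, and $G$ has CSP.
\end{itemize}
\end{lemma}

\begin{proof}
(a) From $\iota_{xw}=\iota_x\circ\iota_w$ and induction, $\iota_v(G)\le G$ for all $v$, so $\iota_v(G)\le\operatorname{Stab}_G(|v|)$. Conversely, $t\in\operatorname{Stab}_G(n)$ equals $\prod_{|v|=n}\iota_v(t|_v)$ with $t|_v\in G$. For $n=1$ these two facts say $\psi(\operatorname{Stab}_G(1))=G^d$. For transitivity on level $n$ we induct on $n$. Given $xw$ and $x'w'$ of length $n$, choose $k\in G$ with $k(x)=x'$, write $k(xw)=x'w''$, and choose $t\in G$ with $t(w'')=w'$. Then $\iota_{x'}(t)k$ maps $xw$ to $x'w'$.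

(b) Let $1\ne M\trianglelefteq G$. Choose $m\in M$ and a vertex $v$ with $m(v)\ne v$, and put $n=|v|$. For $g\in G$, formula \eqref{eq:conj} gives
\[
[m,\iota_v(g)]=\iota_{m(v)}\bigl(m|_v\,g\,(m|_v)^{-1}\bigr)\,\iota_v(g^{-1}),
\]
and this element lies in $M$ because $\iota_v(g)\in G$. The first factor commutes with the image of $\iota_v$, so a second commutator removes it: for $k\in G$,
\[
\bigl[[m,\iota_v(g)],\iota_v(k)\bigr]=\iota_v\bigl([g^{-1},k]\bigr)\in M .
\]
Hence $\iota_v([G,G])\le M$, and since $G$ is perfect, $\iota_v(G)\le M$. For $|u|=n$ choose $k\in G$ with $k(v)=u$. Since $k|_v\in G$, formula \eqref{eq:conj} gives $\iota_u(G)=k\,\iota_v(G)\,k^{-1}\le M$. By (a), $\operatorname{Stab}_G(n)\le M$. Finally, $G$ is infinite because it is level-transitive, so the normal core of a finite-index subgroup, which has finite index, is nontrivial and contains a level stabilizer.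
\end{proof}

\begin{example}[finitary automorphisms]\label{ex:finitary}
Let $d\ge5$ and $A=\operatorname{Alt}(X)$, a perfect group. Let $W$ be the set of automorphisms all of whose vertex permutations lie in $A$. By \eqref{eq:sec} it is a subgroup, and it is closed because the vertex permutation at $v$ is determined by the action on level $|v|+1$. Let $\mathcal F\le W$ consist of those $t$ whose sections on some level (hence on all deeper levels) are trivial; it is a self-similar subgroup by \eqref{eq:sec}, and it is contracting with nucleus $\{1\}$. Writing $t=a\prod_x\iota_x(t|_x)$ with $a$ the vertex permutation at the root and inducting on the depth, we see that $\mathcal F$ is generated by the groups $\iota_v(A)$, so it is perfect. As $A\le\mathcal F$ and $\iota_x(\mathcal F)\le\mathcal F$, Lemma~\ref{lem:csp} shows that $\mathcal F$ is regular branch and has CSP. For $t\in W$, the \emph{truncation} that agrees with $t$ on level $n$ and has trivial sections there lies in $\mathcal F$; hence $\overline{\mathcal F}=W$.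

The group $\mathcal F$ is hereditarily conjugacy separable. Let $H\le\mathcal F$ have finite index and let $f,g\in H$ be conjugate in every finite quotient of $H$. Choose $n$ such that $\operatorname{Stab}_{\mathcal F}(n)\le H$ and $f,g$ have trivial sections on level $n$. Take $k\in H$ such that $kfk^{-1}$ agrees with $g$ on level $n$, and let $k'$ be the truncation of $k$ at level $n$. Then $k^{-1}k'\in\operatorname{Stab}_{\mathcal F}(n)\le H$, so $k'\in H$. The elements $k'fk'^{-1}$ and $g$ agree on level $n$ and have trivial sections there, so they are equal.
\end{example}

\section{A swap along a ray}\label{sec:swap}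

From here to the end of Section~\ref{sec:G}, $d\ge5$, and $A$, $W$, $\mathcal F$ are as in Example~\ref{ex:finitary}. Truncation worked there because $f$ and $g$ do nothing below some level. We now write down two elements that act at every depth along the ray $000\cdots$, in such a way that any conjugator is forced to act at every depth as well.

Every word that is not a power of $0$ is uniquely of the form $0^jyw$ with $j\ge0$ and $y\in X\setminus\{0\}$. For $\alpha,\beta\in A$, viewed as rooted automorphisms, define $\delta(\alpha,\beta)\in\operatorname{Aut}(T_d)$ by
\[
0^j1w\mapsto 0^j1\,\alpha(w),\qquad 0^j2w\mapsto 0^j2\,\beta(w)\qquad(j\ge0),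
\]
all other words being fixed. Its vertex permutation is $\alpha$ at each $0^j1$, is $\beta$ at each $0^j2$, and is trivial elsewhere. The formula shows that $\delta$ is an injective homomorphism from $D=A\times A$ to $W$, and that
\begin{equation}\label{eq:delta}
\delta(\alpha,\beta)=\bigl(\delta(\alpha,\beta),\,\alpha,\,\beta,\,1,\dots,1\bigr).
\end{equation}
Put $\Delta=\delta(D)$, a finite perfect group. Fix $\omega\in A\setminus\{1\}$ and let
\[
f=\delta(\omega,1),\qquad g=\delta(1,\omega).
\]
These elements are not conjugate in $\Delta\cong A\times A$, but the tree has a symmetry that exchanges them. Let $b=(1\,2)(3\,4)\in A$, an even permutation that fixes $0$ and swaps $1$ and $2$. Let $h\in W$ apply $b$ to the first nonzero letter of a word, $h(0^jyw)=0^j\,b(y)\,w$, and fix the powers of $0$; see Figure~\ref{fig:portraits}. Let $h_n$ act by the same formula when $j<n$ and fix all other words. Then $h_n=\prod_{j<n}\iota_{0^j}(b)\in\mathcal F$, and $h_n$ agrees with $h$ on level $n$, so $h_n\to h$.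

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.8,every node/.style={font=\small}]
\foreach \n in {0,1,2}{
  \draw[very thick] (-1.5*\n,-\n) -- (-1.5*\n-1.5,-\n-1);
  \draw (-1.5*\n,-\n) -- (-1.5*\n,-\n-1) node[below]{$\alpha$};
  \draw (-1.5*\n,-\n) -- (-1.5*\n+0.8,-\n-1) node[below]{$\beta$};
  \fill (-1.5*\n,-\n) circle (2pt) (-1.5*\n,-\n-1) circle (2pt) (-1.5*\n+0.8,-\n-1) circle (2pt);
  \draw[very thick] (7-1.5*\n,-\n) node[above left]{$b$} -- (5.5-1.5*\n,-\n-1);
  \draw (7-1.5*\n,-\n) -- (7-1.5*\n,-\n-1);
  \draw (7-1.5*\n,-\n) -- (7.8-1.5*\n,-\n-1);
  \fill (7-1.5*\n,-\n) circle (2pt) (7-1.5*\n,-\n-1) circle (2pt) (7.8-1.5*\n,-\n-1) circle (2pt);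
}
\draw[very thick,dotted] (-4.5,-3) -- (-5.1,-3.4);
\draw[very thick,dotted] (2.5,-3) -- (1.9,-3.4);
\end{tikzpicture}
\caption{The automorphisms $\delta(\alpha,\beta)$ (left) and $h$ (right). The thick line is the ray $000\cdots$; below each vertex $0^j$ only the children $0^j0$, $0^j1$, $0^j2$ are drawn, from left to right. A label at a vertex is the permutation applied to its children; off the ray, and on the ray for $\delta(\alpha,\beta)$, unlabeled vertices carry the trivial permutation. Since $b$ fixes $0$ and swaps $1$ and $2$, conjugation by $h$ exchanges $\alpha$ and $\beta$.}
\label{fig:portraits}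
\end{figure}

Take $d=5$ and $\omega=(0\,1\,2)$. On level $2$, the element $f$ is the cycle $10\mapsto11\mapsto12\mapsto10$ and $g$ is the cycle $20\mapsto21\mapsto22\mapsto20$, so $h_1=b$ conjugates one to the other on this level. On level $3$, among the words beginning with $0$, the element $f$ moves $010,011,012$ and $g$ moves $020,021,022$. Conjugation by $b$ changes nothing below the vertex $0$, so $bfb^{-1}$ still moves $010$, which $g$ fixes. The factor $\iota_0(b)$ of $h_2=b\,\iota_0(b)$ repairs this, and the same defect appears one level further down, at $0010$. In general $h_nfh_n^{-1}$ acts on $0^jyw$ as $g$ when $j<n$ and as $f$ when $j\ge n$. It converges to $g$ and never equals it. The next lemma treats the limit and shows that infinitely many repairs are unavoidable.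

\begin{lemma}\label{lem:swap}
\begin{itemize}
\item[(a)] $h\,\delta(\alpha,\beta)\,h^{-1}=\delta(\beta,\alpha)$ for all $\alpha,\beta\in A$. In particular $hfh^{-1}=g$.
\item[(b)] If $k\in\operatorname{Aut}(T_d)$ and $kfk^{-1}=g$, then $k(0^j1)=0^j2$ for all $j\ge0$. In particular the vertex permutation of $k$ at $0^j$ is nontrivial for every $j$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Note that $h^{-1}=h$. Applying $h^{-1}$, $\delta(\alpha,\beta)$, $h$ in turn gives
\[
0^j1w\mapsto0^j2w\mapsto0^j2\,\beta(w)\mapsto0^j1\,\beta(w),\qquad
0^j2w\mapsto0^j1w\mapsto0^j1\,\alpha(w)\mapsto0^j2\,\alpha(w).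
\]
If $y\ge3$, then $b(y)\ge3$, the middle map fixes $0^jb(y)w$, and $0^jyw$ is fixed. Powers of $0$ are fixed by all three maps.

(b) For an automorphism $t$ let $V(t)$ be the set of vertices that $t$ fixes while moving at least one of their children. Then $V(ktk^{-1})=k(V(t))$. A fixed vertex lies in $V(t)$ exactly when the vertex permutation of $t$ there is nontrivial, so $V(f)=\{0^j1:j\ge0\}$ and $V(g)=\{0^j2:j\ge0\}$; here $\omega\neq1$ is used. Each set has exactly one vertex of length $j+1$, and $k$ preserves lengths, so $k(0^j1)=0^j2$. Thus $k$ fixes $0^j$ and its vertex permutation there sends $1$ to $2$.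
\end{proof}

\begin{remark}\label{rem:two}
The second coordinate of $D$ is what makes this work. Suppose $k\in W$ conjugates $\delta(\omega,1)$ to $\delta(\omega',1)$ with $\omega\ne1$. Comparing the sets $V$ gives $k(1)=1$, and comparing sections at $1$ gives $k|_1\,\omega\,(k|_1)^{-1}=\omega'$. Hence $\omega'=\alpha\omega\alpha^{-1}$ for the vertex permutation $\alpha\in A$ of $k$ at $1$, and the two elements are already conjugate by $\delta(\alpha,1)\in\Delta$. With two coordinates, $h$ induces on $\Delta$ the exchange of the factors, which is not an inner automorphism.
\end{remark}

\section{The counterexample}\label{sec:G}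

By Lemmas~\ref{lem:closure}(c) and~\ref{lem:swap}, we need a group with the properties in the question that contains $f$, $g$ and all $h_n$, and whose elements have trivial vertex permutation at $0^j$ for large $j$. Elements of $\mathcal F$ and of $\Delta$ have this last property, so the candidate is the group generated by $\mathcal F$ and $\Delta$. It turns out that the rooted copy of $A$ suffices in place of $\mathcal F$. Let
\[
G=\langle A,\Delta\rangle .
\]
Being generated by two finite perfect subgroups, $G$ is finitely generated and perfect. It is self-similar, because by \eqref{eq:delta} the first-level sections of the generators lie in $A\cup\Delta$, and it is transitive on level $1$, because $A$ is.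

To apply Lemma~\ref{lem:csp} we must show $\iota_x(G)\le G$. By \eqref{eq:delta}, $\delta(\alpha,\beta)=\iota_0(\delta(\alpha,\beta))\,\iota_1(\alpha)\,\iota_2(\beta)$, and the difficulty is to obtain the three factors separately. A commutator of two tuples is trivial in every position where one of them is trivial. So we move the entries in positions $1,2$ of a second element of $\Delta$ to the free positions $3,4$ and take a commutator, which keeps position $0$ only.

\begin{lemma}\label{lem:branch}
$\iota_x(G)\le G$ for all $x\in X$.
\end{lemma}

\begin{proof}
The set $L=\{t\in G:\iota_0(t)\in G\}$ is a subgroup of $G$. Let $a=(1\,3)(2\,4)\in A$ and let $s=(\alpha,\beta)$, $s'=(\alpha',\beta')$ be in $D$. Then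
\[
\delta(s)=(\delta(s),\alpha,\beta,1,1,1,\dots,1),\qquad a\,\delta(s')\,a^{-1}=(\delta(s'),1,1,\alpha',\beta',1,\dots,1),
\]
so $[\delta(s),a\delta(s')a^{-1}]=\iota_0([\delta(s),\delta(s')])\in G$. Thus $L$ contains all commutators of $\Delta$, and $\Delta\le L$ since $\Delta$ is perfect. Consequently $\iota_1(\alpha)=\iota_0(\delta(\alpha,1))^{-1}\delta(\alpha,1)\in G$ for all $\alpha\in A$. Conjugating by the rooted $3$-cycle $(1\,0\,2)\in A$, which sends $1$ to $0$, gives $\iota_0(\alpha)\in G$ by \eqref{eq:conj}. So $A\le L$ and $L=G$. For arbitrary $x$, conjugate $\iota_0(G)$ by an element of $A$ that sends $0$ to $x$.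
\end{proof}

By Lemma~\ref{lem:csp}, $G$ is level-transitive, regular branch over $G$ with $\psi(\operatorname{Stab}_G(1))=G^d$, and has CSP. Also $\iota_v(A)\le G$ for all $v$, so $\mathcal F\le G\le W$ and $\overline G=W$. In particular $h_n\in G$ and $h\in\overline G$.

\begin{lemma}\label{lem:contract}
The group $G$ is contracting with nucleus $\mathcal N=A\cup\Delta$. For every $k\in G$, the vertex permutation of $k$ at $0^j$ is trivial for all large $j$.
\end{lemma}

\begin{proof}
The set $\mathcal N$ is a finite symmetric generating set of $G$, and it is closed under taking sections by \eqref{eq:delta}. We first claim that $(pq)|_w\in\mathcal N$ whenever $p,q\in\mathcal N$ and $|w|\ge1$. We have $(pq)|_w=p|_{q(w)}\,q|_w$. If $q\in A$, then $q|_w=1$ and the product is $p|_{q(w)}\in\mathcal N$. If $p\in A$, then $p|_{q(w)}=1$ and the product is $q|_w\in\mathcal N$. If $p,q\in\Delta$, then $pq\in\Delta$, and its sections lie in $\mathcal N$.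

Now we show by induction on $\ell\ge1$ that a product $k$ of $\ell$ elements of $\mathcal N$ has $k|_v\in\mathcal N$ for $|v|\ge\ell-1$. The case $\ell=1$ is closure under sections. If the statement holds for $k$ and if $p\in\mathcal N$, then every word of length at least $\ell$ is $vw$ with $|v|=\ell-1$, $|w|\ge1$, and $(pk)|_{vw}=(p|_{k(v)}\,k|_v)|_w\in\mathcal N$ by the claim. So $G$ is contracting.

Let $k\in G$ and choose $n$ with $q=k|_{0^n}\in\mathcal N$. If $q\in A$, then $k|_{0^j}=1$ for $j>n$. If $q\in\Delta$, then $k|_{0^j}=q$ for $j\ge n$ by \eqref{eq:delta}, and $q$ fixes level $1$. In both cases the vertex permutation at $0^j$ is trivial for $j>n$.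
\end{proof}

Contraction, which in Section~\ref{sec:intro} seemed to favor separability, is thus exactly what keeps every conjugator out of $G$.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The structural properties of $G$ have been established above. The elements $f,g$ lie in the finite group $\Delta$. They are conjugate by $h\in\overline G$, hence in every finite quotient of $G$ by Lemma~\ref{lem:closure}(c). They are not conjugate in $G$, because a conjugator would have a nontrivial vertex permutation at every $0^j$ by Lemma~\ref{lem:swap}(b), contrary to Lemma~\ref{lem:contract}. This proves (1).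

For (2) we place a copy of the pair deep enough in the tree. Let $H\le G$ have finite index. By CSP there is $n$ with $\operatorname{Stab}_G(n)\le H$. Let $v=0^n$. Then $\iota_v(G)\le\operatorname{Stab}_G(n)\le H$, so $H$ contains $\iota_v(f)$, $\iota_v(g)$ and all $\iota_v(h_j)$. The limit $\iota_v(h)$ of the $\iota_v(h_j)$ lies in $\overline H$ and conjugates $\iota_v(f)$ to $\iota_v(g)$, so these two elements are conjugate in every finite quotient of $H$ by Lemma~\ref{lem:closure}(c). Suppose $k\,\iota_v(f)\,k^{-1}=\iota_v(g)$ with $k\in G$. By \eqref{eq:conj} the left side has its only nontrivial level-$n$ section at $k(v)$, so $k(v)=v$ and $k|_v\,f\,(k|_v)^{-1}=g$. Since $k|_v\in G$, this contradicts (1). So $\iota_v(f)$ and $\iota_v(g)$ are not conjugate in $G$, let alone in $H$.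
\end{proof}

\begin{remark}\label{rem:d}
The hypothesis $d\ge5$ enters in two ways. The permutations $a$ and $b$ need the five letters $0,\dots,4$, and perfectness of $A$ is used for $\Delta\le L$ in Lemma~\ref{lem:branch} and for CSP through Lemma~\ref{lem:csp}(b). For $d=3,4$ the group $\operatorname{Alt}(X)$ is nontrivial and solvable, hence not perfect, and for $d=2$ it is trivial.
\end{remark}

\section{The nucleus criterion}\label{sec:B}

We first justify the assumption $K\trianglelefteq G$ in Theorem~\ref{thm:B}.

\begin{lemma}\label{lem:normal}
If $G$ is regular branch over $K$, then $G$ is regular branch over the normal core $C=\bigcap_{g\in G}gKg^{-1}$ of $K$.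
\end{lemma}

\begin{proof}
The core $C$ is normal of finite index in $G$. Let $t$ fix level $1$ and have all first-level sections in $C$, and let $g\in G$. Then $g^{-1}tg$ fixes level $1$, and its section at $x$ is $(g|_x)^{-1}\,t|_{g(x)}\,g|_x\in C\le K$, because $g|_x\in G$. By the branching property $g^{-1}tg\in K$, that is, $t\in gKg^{-1}$. Hence $t\in C$, which shows $C^d\subseteq\psi(C\cap\operatorname{Stab}_G(1))$.
\end{proof}

For the rest of the section $G$, $\mathcal N$, $K$ are as in Theorem~\ref{thm:B}. By Lemma~\ref{lem:closure}, $\overline K\trianglelefteq\overline G$, $\overline G=\overline K\,G$ and $\overline K\cap G=K$.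

In part (i), conjugacy separability of $G$ alone would give a conjugator in $G$ with no control on its coset modulo $\overline K$. The coset is controlled by applying the hypothesis to the smaller subgroup $\langle g\rangle K$, in which every conjugator differs from an element of $K$ by a power of $g$. This is where the word ``hereditarily'' is used.

\begin{proof}[Proof of Theorem~\ref{thm:B}(i)]
Let $f,g,h$ be as in (N). Write $h=th_0$ with $t\in\overline K$ and $h_0\in G$, and put $f_0=h_0fh_0^{-1}\in G$, so that $tf_0t^{-1}=g$. Then $f_0g^{-1}=(f_0tf_0^{-1})\,t^{-1}$ lies in $\overline K\cap G=K$. Hence $f_0$ and $g$ belong to $H=\langle g\rangle K$, which is a subgroup because $K$ is normal, and has finite index. Since $t\in\overline K\le\overline H$, Lemma~\ref{lem:closure}(c) shows that $f_0$ and $g$ are conjugate in every finite quotient of $H$. As $H$ is conjugacy separable, $g^ik\,f_0\,k^{-1}g^{-i}=g$ for some $i\in\mathbb Z$ and $k\in K$, and therefore $kf_0k^{-1}=g$. Put $h'=kh_0\in G$. Then $h'fh'^{-1}=g$ and $h'\in\overline Kh_0=\overline Kh=h\overline K$.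
\end{proof}

Part (ii) follows the pattern of Example~\ref{ex:finitary}: keep the action of a conjugator $h$ on level $n$ and replace its sections there by elements of $G$. Two new points arise. First, an automorphism with all level-$n$ sections in $G$ need not lie in $G$, since branching only provides arbitrary tuples from $K$. The coset condition in (N) is designed for this.

\begin{lemma}\label{lem:patch}
Let $h\in\overline G$, and let $h'\in\operatorname{Aut}(T_d)$ agree with $h$ on level $n$ and satisfy $h'|_u\in G\cap h|_u\overline K$ for all $|u|=n$. Then $h'\in G$ and $h'\in h\,\overline{\operatorname{Stab}_G(n)}$.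
\end{lemma}

\begin{proof}
Let $K_n$ be the group of automorphisms that fix level $n$ and have all level-$n$ sections in $K$. Then $K_n\le K$: this is trivial for $n=0$, and an element of $K_{n}$ with $n\ge1$ fixes level $1$ and has first-level sections in $K_{n-1}\le K$, so it lies in $K$ by the branching property. Taking level-$n$ sections embeds $\operatorname{Stab}_G(n)$ in $G^{d^n}$, and $K_n$ is the preimage of the finite-index subgroup $K^{d^n}$. So $K_n$ has finite index in $\operatorname{Stab}_G(n)$, hence in $G$. An automorphism fixing level $n$ is a limit of elements of $K_n$ exactly when each of its level-$n$ sections is a limit of elements of $K$; so $\overline{K_n}$ consists of the automorphisms fixing level $n$ with level-$n$ sections in $\overline K$.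

The element $h^{-1}h'$ fixes level $n$, and $(h^{-1}h')|_u=(h|_u)^{-1}h'|_u\in\overline K$ by \eqref{eq:sec}. So $h'\in h\overline{K_n}\subseteq h\,\overline{\operatorname{Stab}_G(n)}$. By Lemma~\ref{lem:closure}(a), $h\in g_0\overline{K_n}$ for some $g_0\in G$, and then $g_0^{-1}h'\in\overline{K_n}$. The sections $(g_0^{-1}h')|_u=g_0^{-1}|_{h'(u)}\,h'|_u$ for $|u|=n$ lie in $G$ and in $\overline K$, hence in $K$. Thus $g_0^{-1}h'\in K_n\le G$ and $h'\in G$.
\end{proof}

Second, the new sections must be chosen so that $h'f=gh'$ still holds. Suppose $f$ swaps two vertices $v,v'$ of level $n$ and $h'$ agrees with $h$ on level $n$. The sections of $h'f=gh'$ at $v$ and $v'$ read $h'|_{v'}\,f|_v=g|_{h(v)}\,h'|_v$ and $h'|_v\,f|_{v'}=g|_{h(v')}\,h'|_{v'}$. The first equation determines $h'|_{v'}$ from $h'|_v$, and after substitution the second becomes $h'|_v\,f^2|_v=g^2|_{h(v)}\,h'|_v$. So each orbit carries one unknown and one conjugacy equation, between sections of powers of $f$ and $g$. Finite order lets us choose a single level on which all such sections lie in $\mathcal N$.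

\begin{proof}[Proof of Theorem~\ref{thm:B}(ii)]
Let $f,g\in H$ have finite order and be conjugate in every finite quotient of $H$. By Lemma~\ref{lem:closure}(c) there is $h\in\overline H$ with $hfh^{-1}=g$. Since $f$ and $g$ have finitely many powers, contraction and CSP give $n$ such that $\operatorname{Stab}_G(n)\le H$ and $f^i|_u,\,g^i|_u\in\mathcal N$ for all $i\ge0$ and $|u|=n$. Taking the section of $hf^i=g^ih$ at a vertex $v$ of level $n$ gives
\begin{equation}\label{eq:orbit}
h|_{f^i(v)}=g^i|_{h(v)}\;h|_v\;(f^i|_v)^{-1}\qquad(i\ge0).
\end{equation}

In each orbit of $f$ on level $n$ choose a representative $v$, and let $m$ be the size of the orbit. For $i=m$, formula \eqref{eq:orbit} says that $h|_v$ conjugates $f^m|_v$ to $g^m|_{h(v)}$. Both elements lie in $\mathcal N$, and $h|_v\in\overline G$ by Lemma~\ref{lem:closure}(a). By (N) there is $h'_v\in G\cap h|_v\overline K$ with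
\begin{equation}\label{eq:close}
g^m|_{h(v)}\;h'_v\;(f^m|_v)^{-1}=h'_v .
\end{equation}
Let $h'$ be the automorphism that agrees with $h$ on level $n$ and has, on each orbit, the sections
\begin{equation}\label{eq:def}
h'|_{f^i(v)}=g^i|_{h(v)}\;h'_v\;(f^i|_v)^{-1}\in G\qquad(0\le i<m).
\end{equation}

\emph{We have $h'f=gh'$.} The two sides agree on level $n$ because $hf=gh$. Equality of the sections at $u=f^i(v)$, $0\le i<m$, means $h'|_{f(u)}=g|_{h(u)}\,h'|_u\,(f|_u)^{-1}$. Here $h(u)=g^ih(v)$, and \eqref{eq:sec} gives $g|_{h(u)}\,g^i|_{h(v)}=g^{i+1}|_{h(v)}$ and $f|_u\,f^i|_v=f^{i+1}|_v$. By \eqref{eq:def},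
\[
g|_{h(u)}\,h'|_u\,(f|_u)^{-1}=g^{i+1}|_{h(v)}\;h'_v\;(f^{i+1}|_v)^{-1}.
\]
For $i<m-1$ this is $h'|_{f(u)}$ by \eqref{eq:def}. For $i=m-1$ it is $h'_v=h'|_v=h'|_{f(u)}$ by \eqref{eq:close}.

\emph{We have $h'\in H$.} For $u=f^i(v)$, formulas \eqref{eq:orbit} and \eqref{eq:def} give
\[
(h|_u)^{-1}h'|_u=f^i|_v\,\bigl((h|_v)^{-1}h'_v\bigr)\,(f^i|_v)^{-1}\in\overline K ,
\]
since $\overline K$ is normal in $\overline G$. By Lemma~\ref{lem:patch}, $h'\in G$ and $h'\in h\,\overline{\operatorname{Stab}_G(n)}\subseteq\overline H$. Hence $h'\in\overline H\cap G=H$ by Lemma~\ref{lem:closure}(b), and $f,g$ are conjugate in $H$.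
\end{proof}

If $G$ is a torsion group and (N) holds, then (ii) applies to all pairs of elements of every finite-index subgroup, so $G$ is hereditarily conjugacy separable; with (i) this gives the last assertion of Theorem~\ref{thm:B}.

\begin{remark}\label{rem:examples}
Both groups of this paper branch over themselves, so take $K$ to be the whole group. For $\mathcal F$ with nucleus $\{1\}$, condition (N) holds with $h'=1$. The group $G$ of Theorem~\ref{thm:A} violates (N): the elements $f,g\in\Delta\subseteq\mathcal N$ are conjugate in $\overline G=W$ but not in $G$.
\end{remark}

\begin{remark}\label{rem:infinite}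
For an element of infinite order the orbit sizes $m$ may grow with $n$, and contraction alone does not place $f^m|_v$ in the nucleus. On $T_2$ let $\tau(0w)=1w$ and $\tau(1w)=0\,\tau(w)$. Then $\tau^{2j}=(\tau^j,\tau^j)$, and $\tau^{2j+1}$ has sections $\tau^j$ and $\tau^{j+1}$, so $\langle\tau\rangle$ is contracting with nucleus $\{1,\tau,\tau^{-1}\}$. By induction from $\tau^2=(\tau,\tau)$, the element $\tau$ acts on level $n$ as a $2^n$-cycle and $\tau^{2^n}$ has all level-$n$ sections equal to $\tau$. Hence $f=\tau^3$ has $m=2^n$ and $f^m|_v=\tau^3$ on every level $n$. This example only shows why the choice of $n$ in the proof of (ii) is not available in general; it does not decide whether the conclusion of (ii) extends to elements of infinite order.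
\end{remark}

\begin{thebibliography}{1}

\bibitem{BFP}
Alex Bishop, Michal Ferov, Mark Pengitore,
\emph{$\mathcal{C}$-Hereditarily conjugacy separable groups and wreath products},
arXiv:2409.06200 (2024).

\end{thebibliography}
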